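\title{The ball does not maximize the covering index in dimensions $d\ge 26$}

\begin{abstract}
The covering index of a convex body $K\subset\mathbb{E}^d$ is the infimum of $m/(1-\lambda)$ over all coverings of $K$ by $m$ translates of $\lambda K$ with $\lambda\le\frac12$. The cube minimizes it in every dimension, and the disk maximizes it in the plane. Bezdek and Khan posed the problem whether the ball maximizes it in every dimension $d\ge3$. We show that it does not. A product of $k$ disks and $j$ segments has covering index exactly $2^{j+1}7^k$, while the covering index of the $d$-dimensional ball exceeds the minimum $2^{d+1}$ only by a polynomial factor. For every $d\ge26$ a product of disks, times a segment if $d$ is odd, has larger covering index than the ball, by a factor that grows exponentially in $d$. The lower bound comes from a product measure and the upper bound from a random covering.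
\end{abstract}

\section{The covering index and the problem}\label{sec:intro}

A \emph{convex body} in the Euclidean space $\mathbb{E}^d$ is a compact convex set with nonempty interior. We write $B^d$ for the closed unit ball centered at the origin and $C^d=[-1,1]^d$ for the cube. There are two ways to measure how hard it is to cover a convex body $K$ by smaller copies of itself. One can fix the size of the copies and count them: for $0<\lambda<1$, let $N_\lambda(K)$ be the smallest number of translates of $\lambda K$ whose union contains $K$. Or one can fix the number of copies and shrink them: for a positive integer $m$, let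
\[
\gamma_m(K)=\inf\{\lambda>0:\ K\text{ can be covered by }m\text{ translates of }\lambda K\}.
\]
The \emph{covering index} combines the two into one number,
\[
\operatorname{coin}(K)=\inf\Bigl\{\frac{m}{1-\gamma_m(K)}:\ m\ge 1,\ \gamma_m(K)\le\tfrac12\Bigr\}.
\]
It is small when $K$ has a covering whose pieces are both few and small. An invertible affine map carries coverings of $K$ to coverings of its image, so all three quantities are affine invariants.

For a segment, $\gamma_m=1/m$, so the admissible values are $m^2/(m-1)$ with $m\ge2$, and the covering index is $4$. Two facts are known in higher dimensions. First, $\operatorname{coin}(C^d)=2^{d+1}\le\operatorname{coin}(K)$ for every convex body $K\subset\mathbb{E}^d$. Second, $\operatorname{coin}(K)\le\operatorname{coin}(B^2)=14$ for every planar convex body $K$. The cube is the minimizer because its half-size copies tile it with no overlap. Round copies must overlap and must stick out, and in the plane the round body is indeed the maximizer. One would guess that this persists, and this is the problem posed by Bezdek and Khan~\cite{BK}.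

\medskip
\noindent\textbf{Problem.} \emph{Prove or disprove: for every $d\ge3$ and every convex body $K\subset\mathbb{E}^d$, one has $\operatorname{coin}(K)\le\operatorname{coin}(B^d)$.}
\medskip

We disprove the statement. Let $D=B^2$ be the unit disk, let $I=[-1,1]$, and let
\[
P_{k,j}=D^k\times I^j\subset\mathbb{E}^{2k+j}.
\]
The first result computes the covering index of these products exactly.

\begin{theorem}\label{thm:product}
For all integers $k,j\ge0$ with $2k+j\ge1$,
\[
N_{1/2}(P_{k,j})=7^k2^j\qquad\text{and}\qquad\operatorname{coin}(P_{k,j})=2^{j+1}7^k .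
\]
\end{theorem}

The second result bounds the number of half-size balls needed to cover a ball.

\begin{theorem}\label{thm:ball}
For $d\ge26$ we have $N_{1/2}(B^d)\le1+2^dG(d)$, where
\[
G(d)=1.62\,\frac{d+1}{\sqrt{d-1}}\,\Bigl(1+d\ln\bigl(8d+\tfrac12\bigr)\Bigr).
\]
\end{theorem}

Comparing the two answers the problem.

\begin{theorem}\label{thm:main}
For $d\ge26$ let $k=\lfloor d/2\rfloor$, $j=d-2k\in\{0,1\}$ and $K_d=P_{k,j}$. Then $\operatorname{coin}(K_d)>\operatorname{coin}(B^d)$. Moreover, for some absolute constant $c>0$,
\[
\frac{\operatorname{coin}(K_d)}{\operatorname{coin}(B^d)}\ \ge\ \frac{c}{d^{3/2}\ln d}\Bigl(\frac{\sqrt7}{2}\Bigr)^{d},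
\]
and $\operatorname{coin}(B^d)^{1/d}\to2$ as $d\to\infty$. The index $\operatorname{coin}(B^d)$ is within a polynomial factor of the minimum $2^{d+1}$, while $\sup_K\operatorname{coin}(K)\ge2\cdot7^{d/2}$ for every even $d\ge2$.
\end{theorem}

The individual dimensions $3\le d\le25$ are not decided here.

The reason behind Theorem~\ref{thm:main} is best seen by measuring everything against volume. Every body in $\mathbb{E}^d$ needs at least $2^d$ half-size copies. The disk needs $7$ in place of $4$, a loss of $7/4$. Theorem~\ref{thm:product} says that this loss multiplies: a product of $k$ disks loses $(7/4)^k$. Theorem~\ref{thm:ball} says that the ball loses only $O(d^{3/2}\ln d)$. In high dimensions the ball is thus close to the minimizer of the covering index and far from a maximizer.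

The proofs are self-contained. The values $\operatorname{coin}(C^d)=2^{d+1}$ and $\operatorname{coin}(B^2)=14$ and the minimality of the cube come out along the way, and the planar upper bound is not used.

\section{The covering index in terms of covering numbers}\label{sec:basic}

Both main estimates concern the numbers $N_\lambda$, so we first remove $\gamma_m$ from the definition. The point that needs care is that the infimum $\gamma_m(K)$ is attained. Our lower bounds for $N_\lambda$ hold only for $\lambda\le\frac12$, so when $\gamma_m(K)=\frac12$ we cannot argue with ratios slightly above $\gamma_m(K)$.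

\begin{lemma}\label{lem:coin}
Let $K\subset\mathbb{E}^d$ be a convex body. Then $\lambda^{-d}\le N_\lambda(K)<\infty$ for $0<\lambda<1$, and
\begin{equation}\label{eq:coin}
\operatorname{coin}(K)=\inf_{0<\lambda\le1/2}\frac{N_\lambda(K)}{1-\lambda}.
\end{equation}
In particular $2^{d+1}\le\operatorname{coin}(K)\le2N_{1/2}(K)$.
\end{lemma}

\begin{proof}
The interiors of all translates of $\lambda K$ form an open cover of the compact set $K$, so $N_\lambda(K)$ is finite. If $m$ translates of $\lambda K$ cover $K$, then $m\lambda^d\operatorname{vol}K\ge\operatorname{vol}K$. This gives $N_\lambda(K)\ge\lambda^{-d}$ and also $\gamma_m(K)\ge m^{-1/d}>0$.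

Fix $m$ and put $\gamma=\gamma_m(K)$. We show that $m$ translates of $\gamma K$ cover $K$. Take ratios $\lambda_n\to\gamma$ and coverings $K\subset\bigcup_{i=1}^m(t_{i,n}+\lambda_nK)$. A translate that misses $K$ may be replaced by a second copy of one that meets $K$. Then $t_{i,n}\in K-\lambda_nK$, so the vectors $t_{i,n}$ are bounded, and along a subsequence $t_{i,n}\to t_i$ for each $i$. Given $x\in K$, some index $i$ satisfies $x=t_{i,n}+\lambda_ny_n$ with $y_n\in K$ for infinitely many $n$ of the subsequence. A limit point $y\in K$ of these $y_n$ gives $x=t_i+\gamma y$.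

Now let $m$ satisfy $\gamma=\gamma_m(K)\le\frac12$. By the previous paragraph $m\ge N_\gamma(K)$, so $m/(1-\gamma)$ is at least the right side of \eqref{eq:coin}. Conversely, let $0<\lambda\le\frac12$ and $m=N_\lambda(K)$. Then $\gamma_m(K)\le\lambda\le\frac12$, so $\operatorname{coin}(K)\le m/(1-\gamma_m(K))\le N_\lambda(K)/(1-\lambda)$. This proves \eqref{eq:coin}.

The choice $\lambda=\frac12$ gives the upper bound $2N_{1/2}(K)$. For the lower bound, $\lambda^d(1-\lambda)=\lambda^{d-1}\cdot\lambda(1-\lambda)\le2^{-(d-1)}\cdot\frac14$ for $\lambda\le\frac12$, so $N_\lambda(K)/(1-\lambda)\ge2^{d+1}$.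
\end{proof}

\section{One disk and two disks}\label{sec:disk}

This section treats $D$ and $D\times D$ at ratio $\frac12$, where the idea behind Theorem~\ref{thm:product} is already visible. We identify $\mathbb{E}^2$ with $\mathbb{C}$ and write $S^1$ for the unit circle.

Seven disks of radius $\frac12$ cover $D$: one centered at $0$, and six centered at $\frac{\sqrt3}2e^{i\pi l/3}$ for $0\le l\le5$. The first covers the points of modulus at most $\frac12$. Rotation by $\pi/3$ permutes the other six, so it is enough to consider a point $re^{i\theta}$ with $\frac12\le r\le1$ and $|\theta|\le\frac\pi6$. Since $\cos\theta\ge\frac{\sqrt3}2$,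
\[
\Bigl|re^{i\theta}-\tfrac{\sqrt3}2\Bigr|^2=r^2-\sqrt3\,r\cos\theta+\tfrac34\le r^2-\tfrac32r+\tfrac34=\tfrac14+(r-1)\bigl(r-\tfrac12\bigr)\le\tfrac14 .
\]

The matching lower bound rests on how a small disk meets the circle $S^1$. We record this for all ratios that occur in \eqref{eq:coin}.

\begin{lemma}\label{lem:arc}
Let $0<\lambda\le\frac12$ and let $T$ be a closed disk of radius $\lambda$.
\begin{enumerate}
\item[(a)] If $0\in T$, then $T\cap S^1$ has at most one point.
\item[(b)] If $0\notin T$, then $T\cap S^1$ lies in an arc of length $2\arcsin\lambda$.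
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A point of $T\cap S^1$ is at distance $1$ from $0\in T$, and $T$ has diameter $2\lambda\le1$. So such a point exists only if $\lambda=\frac12$, and then it is the point of $T$ diametrically opposite to $0$.

(b) The center $c$ of $T$ is not $0$. The condition $|e^{i\theta}-c|^2\le\lambda^2$ is equivalent to
\[
\cos(\theta-\arg c)\ \ge\ \frac{(1-\lambda^2)+|c|^2}{2|c|},
\]
and the right side is at least $\sqrt{1-\lambda^2}$ by the inequality of arithmetic and geometric means. Hence $\theta$ differs from $\arg c$ by at most $\arcsin\lambda$ modulo $2\pi$.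
\end{proof}

For $\lambda=\frac12$ the arc in (b) has length $\pi/3$. In a covering of $D$ some disk contains $0$, and by (a) such disks cover no length of $S^1$. The others cover at most $\pi/3$ each, so there are at least six of them. Thus $N_{1/2}(D)=7$.

Now consider $D\times D$. A translate of $\frac12(D\times D)$ is a product $T\times T'$ of two disks of radius $\frac12$, and the products of the seven disks above give a covering by $49$ pieces. The difficulty is the lower bound. Let $T_i\times T_i'$, $1\le i\le m$, cover $D\times D$. For each $x\in D$ the disks $T_i'$ with $x\in T_i$ cover $D$, so there are at least seven of them. Hence the disks $T_1,\dots,T_m$ cover every point of $D$ at least seven times. The equality $N_{1/2}(D)=7$ alone does not force $m\ge49$, because a multiple covering can be cheaper than repeated single coverings. For instance, on a circle of length $5$ three arcs of length $2$ are needed to cover once, but five arcs, starting at five equally spaced points, cover twice.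

A lower bound given by a measure does survive multiple covering. Let $\mu$ be a probability measure on $D$ that gives mass at most $w$ to every disk of radius $\frac12$. Then a covering of $D$ needs $1/w$ disks, and a sevenfold covering needs $7/w$. We therefore look for $\mu$ with $w=\frac17$. Normalized area gives $w=\frac14$. The uniform measure on a finite set, no two points of which lie in one disk of radius $\frac12$, gives at best $w=\frac15$: the points must have pairwise distances greater than $1$, so none is $0$, and among six of them two, of moduli $r_1\le r_2\le1$, subtend an angle at most $\pi/3$ at $0$ and have squared distance at most $r_1^2+r_2^2-r_1r_2\le1$. The uniform probability measure $\sigma$ on $S^1$ gives $w=\frac16$.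

The counting argument for $N_{1/2}(D)=7$ shows what is missing. A disk of radius $\frac12$ can collect the center or an arc, but not both, so mass at the center costs nothing. Let $\delta_0$ be the unit point mass at $0$ and put
\[
\mu=\tfrac17\,\delta_0+\tfrac67\,\sigma .
\]
A disk containing $0$ has mass $\frac17$, and any other disk has mass at most $\frac67\cdot\frac16=\frac17$. Then $(\mu\otimes\mu)(T\times T')\le\frac1{49}$ for every piece, while $(\mu\otimes\mu)(D\times D)=1$. Hence $N_{1/2}(D\times D)=49$, against the volume bound $16$.

\section{Products of disks and segments}\label{sec:product}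

The argument for $D\times D$ works for any number of factors.

\begin{lemma}\label{lem:product}
Let $0<\lambda<1$. For $1\le i\le n$ let $K_i\subset\mathbb{E}^{d_i}$ be a convex body, and let $\mu_i$ be a Borel probability measure on $\mathbb{E}^{d_i}$ such that $\mu_i(K_i)=1$ and every translate of $\lambda K_i$ has measure at most $w_i$. Then
\[
\prod_{i=1}^n\frac1{w_i}\ \le\ N_\lambda(K_1\times\dots\times K_n)\ \le\ \prod_{i=1}^nN_\lambda(K_i).
\]
\end{lemma}

\begin{proof}
The translates of $\lambda(K_1\times\dots\times K_n)$ are exactly the products $\prod_i(t_i+\lambda K_i)$. Taking all products of pieces from optimal coverings of the factors gives the upper bound. For the lower bound, each translate has measure at most $\prod_iw_i$ under $\mu_1\otimes\dots\otimes\mu_n$, and the translates in a covering have total measure at least $1$.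
\end{proof}

By \eqref{eq:coin}, a lower bound for the covering index must control every ratio $\lambda\le\frac12$. A smaller ratio lowers the factor $1/(1-\lambda)$, and we have to show that the number of pieces grows fast enough to compensate. So we need a measure on the disk for each $\lambda$.

\begin{proposition}\label{prop:lower}
For $0<\lambda\le\frac12$ and all $k,j\ge0$ with $2k+j\ge1$,
\begin{equation}\label{eq:lower}
N_\lambda(P_{k,j})\ \ge\ \Bigl(1+\frac{\pi}{\arcsin\lambda}\Bigr)^k\lambda^{-j}\ \ge\ \Bigl(1+\frac3\lambda\Bigr)^k\lambda^{-j}.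
\end{equation}
\end{proposition}

\begin{proof}
Put $q=\pi/\arcsin\lambda$. By Lemma~\ref{lem:arc}, a disk $T$ of radius $\lambda$ has $\sigma(T)=0$ if $0\in T$ and $\sigma(T)\le1/q$ otherwise. For the measure $t\delta_0+(1-t)\sigma$ this gives the bound $\max\{t,(1-t)/q\}$, which is smallest when the two terms agree, at $t=1/(1+q)$. With this $t$ every translate of $\lambda D$ has measure at most $1/(1+q)$. On $I$ take normalized length, for which every translate of $\lambda I$ has measure at most $\lambda$. Lemma~\ref{lem:product} gives the first inequality.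

The function $\arcsin$ is convex on $[0,\frac12]$ with values $0$ and $\frac\pi6$ at the endpoints, so $\arcsin\lambda\le\frac\pi3\lambda$ there. This gives $q\ge3/\lambda$ and the second inequality.
\end{proof}

\begin{remark}
The hypothesis $\lambda\le\frac12$ enters the first inequality through Lemma~\ref{lem:arc}(a) and cannot be dropped. At $\lambda=\frac{\sqrt2}2$ that inequality would give $N_\lambda(D)\ge5$, but four disks suffice. The disk of radius $\frac{\sqrt2}2$ about $\frac{1+i}2$ contains $0$, and it contains $e^{i\theta}$ for $0\le\theta\le\frac\pi2$ because $|e^{i\theta}-\frac{1+i}2|^2=\frac32-\cos\theta-\sin\theta\le\frac12$. By convexity it contains a quarter of $D$.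
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:product}]
At $\lambda=\frac12$, inequality \eqref{eq:lower} reads $N_{1/2}(P_{k,j})\ge7^k2^j$. Seven half-size disks cover $D$ and two half-size segments cover $I$, so Lemma~\ref{lem:product} gives equality. Lemma~\ref{lem:coin} then gives $\operatorname{coin}(P_{k,j})\le2^{j+1}7^k$.

By \eqref{eq:coin} it remains to show $N_\lambda(P_{k,j})/(1-\lambda)\ge2^{j+1}7^k$ for $0<\lambda\le\frac12$. We use \eqref{eq:lower} together with
\[
1+\frac3\lambda\ge7,\qquad\frac1\lambda\ge2,\qquad\frac1{\lambda(1-\lambda)}\ge4 .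
\]
In the first two cases below, a spare factor $1/\lambda$ absorbs $1/(1-\lambda)$ by the third inequality.

\emph{Case $j\ge1$.} One segment supplies the factor:
\[
\frac{N_\lambda(P_{k,j})}{1-\lambda}\ \ge\ 7^k\,2^{j-1}\cdot\frac1{\lambda(1-\lambda)}\ \ge\ 2^{j+1}7^k .
\]

\emph{Case $j=0$, $k\ge2$.} Two disks supply it. The function $\lambda+6+9/\lambda$ is decreasing on $(0,3]$ and equals $\frac{49}2$ at $\lambda=\frac12$. Hence
\[
\frac{N_\lambda(P_{k,0})}{1-\lambda}\ \ge\ 7^{k-2}\,\frac{(\lambda+3)^2}{\lambda^2(1-\lambda)}=7^{k-2}\Bigl(\lambda+6+\frac9\lambda\Bigr)\frac1{\lambda(1-\lambda)}\ \ge\ 7^{k-2}\cdot\frac{49}2\cdot4=2\cdot7^k .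
\]

\emph{Case $j=0$, $k=1$.} Here
\[
\frac{1+3/\lambda}{1-\lambda}-14=\frac{14\lambda^2-13\lambda+3}{\lambda(1-\lambda)}=\frac{(1-2\lambda)(3-7\lambda)}{\lambda(1-\lambda)},
\]
which is nonnegative for $\lambda\le\frac37$ and for $\lambda=\frac12$. For $\frac37<\lambda<\frac12$ it is negative, and we use that $N_\lambda(D)$ is an integer. It is at least $1+3/\lambda>7$, hence at least $8$, and $8/(1-\lambda)>8\cdot\frac74=14$.
\end{proof}

\section{Covering the ball by half-size balls}\label{sec:ball}

We prove Theorem~\ref{thm:ball} by placing centers at random. Throughout this section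
\[
d\ge26,\qquad\delta=\frac1{8d},\qquad\rho=\frac12-\delta,\qquad s=\sqrt{1-\rho^2},
\]
so that $0.495\le\rho<\frac12$ and $s>\frac{\sqrt3}2>0.866$. Let $\kappa_d=\operatorname{vol}B^d$.

The plan has three parts. A random covering can be controlled only at finitely many points, so we fix a finite set $X\subset B^d$ such that every point of $B^d$ is within $\delta$ of $X$. It then suffices to bring a center within $\rho=\frac12-\delta$ of each point of $X$. Next, if one random center lands within $\rho$ of any given point with probability at least $1/A$, then about $A\ln|X|$ centers serve almost all of $X$. Finally, each remaining point of $X$ receives its own ball. The size of $X$ enters only through its logarithm, while $A$ will be $\rho^{-d}=2^d(1-2\delta)^{-d}$ times a polynomial. Taking $\delta$ of order $1/d$ keeps $(1-2\delta)^{-d}$ bounded at the price $\ln|X|=O(d\ln d)$.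

\subsection*{The distribution of the centers}

The main issue is to make the hitting probability close to $\rho^d$ for all points of $B^d$ at once. Suppose the center is uniform in $rB^d$. With $r=1+\rho$ every point of $B^d$ is hit with probability $(\rho/(1+\rho))^d<3^{-d}$, which is useless since $3>\sqrt7$. The following heuristic, which is not part of the proof, selects $r$. The worst points are unit vectors $u$. Let $p$ be a common point of the spheres $|y|=r$ and $|y-u|=\rho$, and let $\alpha$ and $\beta$ be the angles at $0$ and at $p$ of the triangle $0up$. The lens $rB^d\cap(u+\rho B^d)$ consists of two caps over a common base of radius $r\sin\alpha$. When both caps are smaller than half-balls, the lens has volume $\kappa_d(r\sin\alpha)^d$ up to a polynomial factor, so the probability is about $(\sin\alpha)^d$. The law of sines gives $\sin\alpha=\rho\sin\beta\le\rho$, with equality exactly when $\beta=\frac\pi2$, that is, when $r^2+\rho^2=1$. This is the choice $r=s$, shown in Figure~\ref{fig:lens}.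

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.3]
\begin{scope}
\clip (0,0) circle (0.866);
\fill[gray!35] (1,0) circle (0.5);
\end{scope}
\draw[dashed] (0,0) circle (1);
\draw (0,0) circle (0.866);
\draw (1,0) circle (0.5);
\draw[dotted,thick] (0.75,-0.95) -- (0.75,0.95) node[above] {$y\cdot u=s^2$};
\draw (0,0) -- node[above left] {$s$} (0.75,0.433) -- node[right] {$\rho$} (1,0) -- (0,0);
\fill (0,0) circle (0.015) node[below left] {$0$};
\fill (1,0) circle (0.015) node[below right] {$u$};
\fill (0.75,0.433) circle (0.015) node[above left] {$p$};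
\end{tikzpicture}
\caption{A plane section through $0$ and a unit vector $u$ of the unit ball (dashed), the ball of radius $s$ about $0$, and the ball of radius $\rho$ about $u$, where $s^2+\rho^2=1$. The triangle $0up$ has a right angle at $p$. The hyperplane $y\cdot u=s^2$ cuts the shaded intersection into a cap of the ball about $u$ (left) and a cap of the ball about $0$ (right).}
\label{fig:lens}
\end{figure}

Slicing orthogonally to a unit vector $u$ shows that the cap $\{z\in B^d:z\cdot u\ge h\}$ has volume $\kappa_{d-1}J(h)$, where
\[
J(h)=\int_h^1(1-t^2)^{(d-1)/2}\,dt .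
\]

\begin{lemma}\label{lem:cap}
For $0<h<1$,
\[
J(h)\ \ge\ \frac{(1-h^2)^{(d+1)/2}}{d+1}\Bigl(h^2+\frac{2(1-h^2)}{d+3}\Bigr)^{-1/2}.
\]
\end{lemma}

\begin{proof}
Put $a=1-h^2$. The substitution $v=1-t^2$ gives $J(h)=\frac12\int_0^av^{(d-1)/2}(1-v)^{-1/2}\,dv$. Let $V$ be a random variable on $[0,a]$ with density proportional to $v^{(d-1)/2}$. Since $\int_0^av^{(d-1)/2}\,dv=\frac2{d+1}a^{(d+1)/2}$ and $\int_0^av^{(d+1)/2}\,dv=\frac2{d+3}a^{(d+3)/2}$, we have
\[
J(h)=\frac{a^{(d+1)/2}}{d+1}\,\mathbb{E}\bigl[(1-V)^{-1/2}\bigr],\qquad\mathbb{E}V=\frac{d+1}{d+3}\,a .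
\]
Jensen's inequality states that $\mathbb{E}\varphi(V)\ge\varphi(\mathbb{E}V)$ for convex $\varphi$. We apply it to $\varphi(v)=(1-v)^{-1/2}$ and note that $1-\mathbb{E}V=h^2+\frac{2a}{d+3}$.
\end{proof}

The trivial bound $(1-V)^{-1/2}\ge1$ already gives the right order of magnitude. Jensen's inequality improves the constant, which matters because the final comparison in Section~\ref{sec:compare} starts with little room.

\begin{lemma}\label{lem:hit}
Let $Y$ be uniformly distributed in $sB^d$. Then for every $x\in B^d$,
\[
\Pr\bigl(|Y-x|\le\rho\bigr)\ \ge\ \frac1A,\qquad\text{where}\quad A=\frac{d+1}2\sqrt{\frac{2\pi}{d-1}}\;\rho^{-d}.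
\]
Moreover $2^d\le A\le1.62\,\dfrac{d+1}{\sqrt{d-1}}\,2^d$.
\end{lemma}

\begin{proof}
\emph{Reduction to the boundary.} Write $x=tu$ with $|u|=1$ and $0\le t\le1$. We show that $\operatorname{vol}(sB^d\cap(tu+\rho B^d))$ is nonincreasing in $t\ge0$. Take a line parallel to $u$ that meets both balls, with coordinate $y\cdot u$. It meets them in intervals $[-a,a]$ and $[t-b,t+b]$, where $a,b\ge0$ do not depend on $t$. The intersection of these intervals has length equal to the positive part of
\[
\min\{a,t+b\}+\min\{a,b-t\}=\min\{2a,\,2b,\,a+b-t\},
\]
which is nonincreasing in $t$. Fubini's theorem gives the claim, so we may assume $x=u$.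

\emph{The two caps.} We use $s^2+\rho^2=1$. If $|y-u|\le\rho$ and $y\cdot u\le s^2$, then
\[
|y|^2=|y-u|^2+2y\cdot u-1\le\rho^2+2s^2-1=s^2 .
\]
If $|y|\le s$ and $y\cdot u\ge s^2$, then
\[
|y-u|^2=|y|^2-2y\cdot u+1\le1-s^2=\rho^2 .
\]
So the lens $L=sB^d\cap(u+\rho B^d)$ contains the part of $u+\rho B^d$ on one side of the hyperplane $y\cdot u=s^2$ and the part of $sB^d$ on the other side. The hyperplane is at distance $1-s^2=\rho^2$ from $u$ and at distance $s^2$ from $0$. After rescaling each ball to unit radius these distances become $\rho$ and $s$, so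
\[
\operatorname{vol}L\ \ge\ \kappa_{d-1}\bigl(\rho^dJ(\rho)+s^dJ(s)\bigr).
\]

\emph{The volume of the lens.} For $h=\rho$ the bracket in Lemma~\ref{lem:cap} is at most $\rho^2+\frac2{29}(1-\rho^2)=\frac{27}{29}\rho^2+\frac2{29}\le\frac{35}{116}$, by $d\ge26$ and $\rho<\frac12$. Since $\frac{116}{35}>3.314>1.82^2$, this gives $J(\rho)\ge1.82\,s^{d+1}/(d+1)$. For $h=s$ the bracket is at most $1$, so $J(s)\ge\rho^{d+1}/(d+1)$. Therefore
\[
\operatorname{vol}L\ \ge\ \frac{\kappa_{d-1}(\rho s)^d}{d+1}\,(1.82\,s+\rho)\ \ge\ \frac{2\kappa_{d-1}(\rho s)^d}{d+1},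
\]
because $1.82\cdot0.866+0.495>2$. From $1-t^2\le e^{-t^2}$ we get
\[
\frac{\kappa_d}{\kappa_{d-1}}=\int_{-1}^1(1-t^2)^{(d-1)/2}\,dt\ \le\ \int_{\mathbb{R}}e^{-(d-1)t^2/2}\,dt=\sqrt{\frac{2\pi}{d-1}} .
\]
Dividing $\operatorname{vol}L$ by $\operatorname{vol}(sB^d)=\kappa_ds^d$ gives the probability bound.

\emph{The size of $A$.} We have $\rho^{-d}>2^d$, and the other factor of $A$ is at least $1$ because $\frac\pi2(d+1)^2\ge d-1$. So $A\ge2^d$. For the upper bound, $-\ln(1-x)\le\frac x{1-x}$ with $x=\frac1{4d}$ gives
\[
\rho^{-d}=2^d\Bigl(1-\frac1{4d}\Bigr)^{-d}\le2^de^{d/(4d-1)}\le2^de^{26/103}<1.288\cdot2^d,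
\]
where $d/(4d-1)$ is decreasing in $d$. Finally $\frac12\sqrt{2\pi}\cdot1.288<1.62$.
\end{proof}

The hypothesis $d\ge26$ is used only for the numerical constants in this lemma.

\subsection*{The random covering}

\begin{proof}[Proof of Theorem~\ref{thm:ball}]
Call a subset of $B^d$ \emph{separated} if its points have pairwise distances at least $\delta$. The balls of radius $\delta/2$ about the points of a separated set have disjoint interiors and lie in $(1+\frac\delta2)B^d$. Comparing volumes, a separated set has at most $(1+\frac2\delta)^d=2^d(8d+\frac12)^d$ points. Let $X$ be a separated set of the largest size. Every point of $B^d$ is within $\delta$ of $X$, since otherwise it could be added to $X$.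

Let $M=\lceil A\,d\ln(8d+\frac12)\rceil$ and let $Y_1,\dots,Y_M$ be independent and uniform in $sB^d$. Call $x\in X$ \emph{exceptional} if $|Y_i-x|>\rho$ for all $i$. By Lemma~\ref{lem:hit} and $1-t\le e^{-t}$, a given $x$ is exceptional with probability at most $e^{-M/A}\le(8d+\frac12)^{-d}$. The expected number of exceptional points is therefore at most $2^d\le A$. Fix an outcome with at most $A$ exceptional points.

Take the balls of radius $\frac12$ about $Y_1,\dots,Y_M$ and about the exceptional points. Let $y\in B^d$ and choose $x\in X$ with $|y-x|\le\delta$. If $x$ is exceptional, the ball about $x$ contains $y$. Otherwise $|Y_i-x|\le\rho$ for some $i$, and $|y-Y_i|\le\delta+\rho=\frac12$. So these balls cover $B^d$, and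
\[
N_{1/2}(B^d)\le M+A\le1+A\Bigl(1+d\ln\bigl(8d+\tfrac12\bigr)\Bigr)\le1+2^dG(d)
\]
by the upper bound for $A$ in Lemma~\ref{lem:hit}.
\end{proof}

\section{Comparison of the product and the ball}\label{sec:compare}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Since $2^d=4^k2^j$, Theorem~\ref{thm:product} gives $\operatorname{coin}(K_d)=2^{d+1}(7/4)^k$. Lemma~\ref{lem:coin} and Theorem~\ref{thm:ball} give
\begin{equation}\label{eq:sandwich}
2^{d+1}\ \le\ \operatorname{coin}(B^d)\ \le\ 2^{d+1}\bigl(2^{-d}+G(d)\bigr).
\end{equation}
For the strict inequality it suffices to show $1+G(d)<(7/4)^k$, where $k=\lfloor d/2\rfloor\ge13$. The derivative of $(d+1)/\sqrt{d-1}$ has the sign of $d-3$, so $G$ is increasing for $d>3$ and $G(d)\le G(2k+1)$. We prove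
\begin{equation}\label{eq:induction}
1+G(2k+1)<(7/4)^k\qquad(k\ge13)
\end{equation}
by induction on $k$.

For $k=13$ we have $28/\sqrt{26}<5.492$ and $\ln216.5<5.378$, so
\[
G(27)<1.62\cdot5.492\cdot(1+27\cdot5.378)<1303,\qquad\text{while}\qquad\Bigl(\frac74\Bigr)^{13}=\frac{96889010407}{67108864}>1443 .
\]
For the inductive step let $d\ge27$ and write $\ell(d)=\ln(8d+\frac12)>1$. Then
\[
\frac{\ell(d+2)}{\ell(d)}=1+\frac1{\ell(d)}\ln\Bigl(1+\frac{16}{8d+\frac12}\Bigr)\le1+\frac{16}{216.5}<1.08 .
\]
Using $\sqrt{(d-1)/(d+1)}<1$ and $\frac{1+x}{1+y}\le\frac xy$ for $x\ge y>0$, we obtain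
\[
\frac{G(d+2)}{G(d)}\le\frac{d+3}{d+1}\cdot\frac{d+2}d\cdot\frac{\ell(d+2)}{\ell(d)}\le\frac{30}{28}\cdot\frac{29}{27}\cdot1.08<\frac74 .
\]
Hence $1+G(2k+3)<\frac74\bigl(1+G(2k+1)\bigr)$, and \eqref{eq:induction} follows. This proves $\operatorname{coin}(K_d)>\operatorname{coin}(B^d)$ for all $d\ge26$.

For the asymptotic statements, note that for $d\ge26$ we have $(d+1)^2\le4d(d-1)$ and $8d+\frac12\le d^2$. These give $(d+1)/\sqrt{d-1}\le2\sqrt d$ and $1+d\,\ell(d)\le3d\ln d$, so $G(d)\le10\,d^{3/2}\ln d$ and $2^{-d}+G(d)\le11\,d^{3/2}\ln d$. By \eqref{eq:sandwich}, the index $\operatorname{coin}(B^d)$ is within this polynomial factor of $2^{d+1}$, and $\operatorname{coin}(B^d)^{1/d}\to2$. Since $k\ge\frac{d-1}2$, we have $(7/4)^k\ge\sqrt{4/7}\,(\sqrt7/2)^d$, and therefore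
\[
\frac{\operatorname{coin}(K_d)}{\operatorname{coin}(B^d)}\ \ge\ \frac{(7/4)^k}{2^{-d}+G(d)}\ \ge\ \frac{\sqrt{4/7}}{11\,d^{3/2}\ln d}\Bigl(\frac{\sqrt7}2\Bigr)^d .
\]
Finally, for even $d\ge2$, Theorem~\ref{thm:product} with $j=0$ gives $\operatorname{coin}(D^{d/2})=2\cdot7^{d/2}$.
\end{proof}

\begin{remark}
The threshold $26$ is where the comparison of $G(d)$ with $(7/4)^{\lfloor d/2\rfloor}$ breaks down as $d$ decreases. For $d=24$ and $d=25$ we have $(7/4)^{12}<826$, whereas the formula for $G$ gives $G(25)>G(24)>1.62\cdot5\cdot(24\cdot5)=972$, because $25/\sqrt{23}>5$ and $\ln192.5>5$.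
\end{remark}

\begin{thebibliography}{1}
\bibitem{BK} Karoly Bezdek and Muhammad A. Khan, \emph{The geometry of homothetic covering and illumination}, arXiv:1602.06040 (2016).
\end{thebibliography}
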